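# Balanced skeleta and exceptional isomorphisms: counterexamples in every dimension $d\ge 3$, and the exact criterion

## 1. Theorems A and B

Throughout, $N$ is a lattice with dual $M$, and $\Sigma$ is a pure $d$-dimensional unimodular fan in $N_{\mathbb R}$ with a degree map $\deg:A^d(\Sigma)\to\mathbb Q$ satisfying $\deg(x_\sigma)=1$ for all maximal cones $\sigma$. Polynomial functions have rational coefficients. For a ray $\rho$ with primitive generator $u_\rho$, let $D_\rho$ be the backward difference $(D_\rho f)(u)=f(u)-f(u-e_\rho)$ on functions on ${\rm PL}(\Sigma)\cong\mathbb Z^{\Sigma(1)}$. For a cone $\tau$ put $D_\tau=\prod_{\rho\in\tau(1)}D_\rho$ (with $D_0=1$), and for $m\in M$ put $L_m=\sum_\rho\langle m,u_\rho\rangle D_\rho$. All other terms are defined in Sections 2 to 4.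

**Theorem A.** Let $d\ge 3$ and $N=\mathbb Z^d$. Let $\Sigma_d$ be the fan of the blow-up of $(\mathbb P^1)^d$ at its $2^d$ torus-fixed points. Then $\Sigma_d$ is an Ehrhart fan of dimension $d$ with Poincaré duality, all its $k$-skeleta ($1\le k\le d$) are balanced, and the exceptional isomorphism does not exist.

**Theorem B.** Let $\Sigma$ be an Ehrhart fan of dimension $d\ge 1$ with Poincaré duality. Put $p_k=\sum_\rho x_\rho^k\otimes u_\rho\in A^k(\Sigma)\otimes N_{\mathbb Q}$. The following are equivalent:

1. the exceptional isomorphism exists;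
2. $L_m{\rm Ehr}_\Sigma=0$ for all $m\in M$;
3. $p_k=0$ for all $2\le k\le d$;
4. for every cone $\tau\in\Sigma$ with $0\le\dim\tau\le d-2$,
$$\sum_{\sigma\supset\tau,\ \dim\sigma=\dim\tau+1}u_{\sigma/\tau}=\sum_{\rho\in\tau(1)}\big((D_\tau{\rm Ehr}_\Sigma)(-e_\rho)-1\big)\,u_\rho .$$

If $d\ge2$, these are also equivalent to

5. $\sum_\rho u_\rho=0$ and $p_k=0$ for $2\le k\le d-1$.

In particular, suppose that all skeleta of $\Sigma$ are balanced, and write $\sum_{\sigma}u_{\sigma/\tau}=\sum_{\rho\in\tau(1)}a_{\tau,\rho}u_\rho$, where the left sum runs over the cones $\sigma\supset\tau$ with $\dim\sigma=\dim\tau+1$. Then the exceptional isomorphism exists if and only if $(D_\tau{\rm Ehr}_\Sigma)(-e_\rho)=1+a_{\tau,\rho}$ for all $\tau$ with $1\le\dim\tau\le d-2$ and all $\rho\in\tau(1)$. For $d\le 2$ this condition is empty. Together with Theorem A: "balanced skeleta imply the exceptional isomorphism" holds for all Ehrhart fans with Poincaré duality of dimension $d$ exactly when $d\le2$. For $d=3$, given balancing, the exact additional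 condition is $p_2=0$.

The background is as follows. An Ehrhart fan carries two polynomials on ${\rm PL}(\Sigma)$: a volume polynomial, whose annihilating differential operators define one algebra, and an Ehrhart polynomial, whose annihilating shift operators define another. The exceptional isomorphism is the wish that replacing each derivative $\partial_\rho$ by the difference $D_\rho$ identifies the two algebras, with no correction terms. Two facts are known, and the problem is taken from Matthew Dupraz, Andreas Gross, Leonid Monin, "A Riemann-Roch theorem for Frobenius quotients", arXiv:2607.26176 (2026):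

* **(a)** If $\Sigma$ is an Ehrhart fan for which the exceptional isomorphism exists, then all skeleta of $\Sigma$ are balanced.
* **(b)** If $\Sigma$ is a two-dimensional Ehrhart fan with Poincaré duality whose $1$-skeleton is balanced, then the exceptional isomorphism exists.

The problem asks whether balancing of all skeleta suffices in dimension greater than $2$. Theorem A says no, in every such dimension. Theorem B says what the correct condition is. Condition 4 shows how the two differ: balancing says that the left-hand vector lies in ${\rm span}(\tau)$, whereas the exceptional isomorphism prescribes its coefficients.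

## 2. Unimodular fans, piecewise linear functions, stars, balancing

**Unimodular fans.** A fan is unimodular if every cone is generated by part of a lattice basis. We say that a set $S$ of rays *spans a cone* if $S=\tau(1)$ for some $\tau\in\Sigma$; the empty set spans the cone $0$. Two rays are *adjacent* if they are distinct and span a cone. Write $\rho\sim\tau$ if $\rho\notin\tau(1)$ and $\rho+\tau\in\Sigma$.

**Piecewise linear functions.** ${\rm PL}(\Sigma)$ is the lattice of integral piecewise linear functions on $\Sigma$. By unimodularity such a function may take arbitrary integer values at the $u_\rho$, so the coordinates $x_\rho(\ell)=\ell(u_\rho)$ give ${\rm PL}(\Sigma)\cong\mathbb Z^{\Sigma(1)}$, with basis $e_\rho$ defined by $x_{\rho'}(e_\rho)=\delta_{\rho\rho'}$. The map $M\to{\rm PL}(\Sigma)$, $m\mapsto(\langle m,u_\rho\rangle)_\rho$, has cokernel ${\rm PL}(\Sigma)/M$.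

*Example ($\mathbb P^n$, $n\ge1$).* Let $N=\mathbb Z^n$ with basis $u_1,\dots,u_n$, let $u_0=-u_1-\dots-u_n$, and let the cones be spanned by the proper subsets of $\{u_0,\dots,u_n\}$. The image of $M$ in $\mathbb Z^{n+1}$ consists of the vectors $(-\sum m_i,m_1,\dots,m_n)$, that is, all vectors with coordinate sum $0$. So the sum of coordinates identifies ${\rm PL}(\Sigma)/M$ with $\mathbb Z$.

**Star fans.** For a ray $\rho$, the star fan $\Sigma^\rho$ lives in $N^\rho=N/\mathbb Zu_\rho$, with dual $M^\rho=u_\rho^\perp\subset M$. Its cones are the images of the cones containing $\rho$. It is pure of dimension $d-1$ and unimodular. Its rays are the images $\bar\rho'$ of the rays $\rho'$ adjacent to $\rho$, and the image of $u_{\rho'}$ is the primitive generator of $\bar\rho'$, since $u_\rho,u_{\rho'}$ are part of a basis.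

Given $\ell\in{\rm PL}(\Sigma)$, choose $m\in M$ with $\langle m,u_\rho\rangle=\ell(u_\rho)$, which is possible as $u_\rho$ is primitive. Then $\ell-m$ vanishes on $\rho$, so its restriction to the cones containing $\rho$ descends to ${\rm PL}(\Sigma^\rho)$. Another choice of $m$ changes the result by an element of $M^\rho$, and adding an element of $M$ to $\ell$ can be absorbed into $m$. So we get a homomorphism
$$\pi_\rho:{\rm PL}(\Sigma)/M\to{\rm PL}(\Sigma^\rho)/M^\rho .$$
We also write $\pi_\rho$ for its composition with ${\rm PL}(\Sigma)\to{\rm PL}(\Sigma)/M$. For $\rho'\ne\rho$ the function $e_{\rho'}$ vanishes at $u_\rho$, so we may take $m=0$: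
$$\pi_\rho(e_{\rho'})=\begin{cases}[e_{\bar\rho'}]&\text{if }\rho'\text{ is adjacent to }\rho,\\ 0&\text{if }\rho'\ne\rho\text{ is not adjacent to }\rho.\end{cases}\tag{1}$$
The class $\pi_\rho(e_\rho)$ is different: it needs an $m$ with $\langle m,u_\rho\rangle=1$, and it is the class of $-\sum_{\rho'}\langle m,u_{\rho'}\rangle e_{\bar\rho'}$, summed over the $\rho'$ adjacent to $\rho$. This class turns out to cause all the trouble.

*Example.* In the fan of $\mathbb P^n$ with $n\ge 2$, the star of $u_0$ has rays $\bar u_1,\dots,\bar u_n$ with sum $0$; it is the fan of $\mathbb P^{n-1}$. By (1), $e_j\mapsto 1$ for $j\ne 0$. For $e_0$ take $m$ with $\langle m,u_0\rangle=1$, $\langle m,u_1\rangle=-1$, and $\langle m,u_j\rangle=0$ otherwise; then $e_0-m$ has value $1$ at $u_1$ and $0$ at the other $u_j$, so $e_0\mapsto1$. Thus $\pi_{u_0}$ is the identity of $\mathbb Z$. The other rays behave in the same way by symmetry. For $n=1$ the star of a ray is $\{0\}$.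

**Balancing.** For $1\le k\le d$ the $k$-skeleton is balanced (with weight $1$) if for every $\tau\in\Sigma(k-1)$
$$\sum_{\sigma\in\Sigma(k),\ \sigma\supset\tau}u_{\sigma/\tau}\in{\rm span}(\tau),$$
where $u_{\sigma/\tau}=u_{\rho'}$ for the unique ray $\rho'$ of $\sigma$ not in $\tau$. So the sum is $\sum_{\rho'\sim\tau}u_{\rho'}$. For $k=1$ the condition is $\sum_\rho u_\rho=0$.

*Example.* Let $b_1,b_2$ be the standard basis of $\mathbb Z^2$, and take the complete fan with rays $b_1,\ b_1+b_2,\ b_2,\ -b_1-b_2$ in cyclic order. Consecutive generators have determinant $1$, so the fan is unimodular. The neighbours of $b_1+b_2$ sum to $b_1+b_2$, those of $-b_1-b_2$ sum to $b_1+b_2$, and those of $b_1$ and of $b_2$ sum to $0$. So the $2$-skeleton is balanced. The $1$-skeleton is not, since the generators sum to $b_1+b_2$.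

## 3. Volume polynomials and Ehrhart polynomials

**Chow ring.** $A(\Sigma)=\mathbb Q[x_\rho]/(\mathcal I'_\Sigma+\mathcal J'_\Sigma)$, where $\mathcal I'_\Sigma$ is generated by the monomials $\prod_{\rho\in S}x_\rho$ for sets $S$ that do not span a cone, and $\mathcal J'_\Sigma$ by the linear forms $\sum_\rho\langle m,u_\rho\rangle x_\rho$, $m\in M$. Put $x_\sigma=\prod_{\rho\in\sigma(1)}x_\rho$. The volume polynomial is
$${\rm Vol}_\Sigma(u)=\frac1{d!}\deg\Big(\big(\textstyle\sum_\rho x_\rho(u)x_\rho\big)^d\Big).$$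
$\Sigma$ has Poincaré duality if $A(\Sigma)$ is a Poincaré duality algebra of socle degree $d$ with respect to $\deg$: $A^{>d}=0$, $\deg:A^d\cong\mathbb Q$, and the pairings $A^k\times A^{d-k}\to\mathbb Q$, $(a,b)\mapsto\deg(ab)$, are perfect.

Translating $u$ by the image of $m$ changes $\sum_\rho x_\rho(u)x_\rho$ by $\sum_\rho\langle m,u_\rho\rangle x_\rho=0$ in $A(\Sigma)$. Hence, with $\partial_\rho$ the derivative in direction $e_\rho$,
$$\partial_m{\rm Vol}_\Sigma=0,\qquad \partial_m:=\sum_\rho\langle m,u_\rho\rangle\partial_\rho .\tag{2}$$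

**Definition (Ehrhart fans).** The fan $\{0\}$, in any lattice, is Ehrhart with ${\rm Ehr}=1$. A fan $\Sigma$ of dimension $d\ge1$ is Ehrhart if there is a polynomial function ${\rm Ehr}_\Sigma$ on ${\rm PL}(\Sigma)$ such that

* (i) ${\rm Ehr}_\Sigma$ is invariant under translation by the image of $M$, and so descends to ${\rm PL}(\Sigma)/M$;
* (ii) ${\rm Ehr}_\Sigma(0)=1$, and its top homogeneous part has degree $d$ and equals ${\rm Vol}_\Sigma$;
* (iii) for each ray $\rho$ the star fan $\Sigma^\rho$ is Ehrhart and $D_\rho{\rm Ehr}_\Sigma={\rm Ehr}_{\Sigma^\rho}\circ\pi_\rho$.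

**Uniqueness.** The polynomial ${\rm Ehr}_\Sigma$ is unique. By induction on $d$, (iii) determines all $D_\rho{\rm Ehr}_\Sigma$. Two candidates thus differ by a polynomial invariant under all lattice translations, hence by a constant, and the constant is $0$ because of ${\rm Ehr}_\Sigma(0)=1$.

*Example ($\mathbb P^n$).* Here all $x_j$ are equal in $A(\Sigma)=\mathbb Q[x]/(x^{n+1})$, $\deg x^n=1$, and with $k=\sum_jx_j(u)$ we get ${\rm Vol}=k^n/n!$. We claim
$${\rm Ehr}(u)=h_n(k)=\binom{k+n}{n}.\tag{3}$$
It depends only on $k$; $h_n(0)=1$; the top part is $k^n/n!$. Since $\pi_\rho$ is the identity of $\mathbb Z$ for $n\ge2$, (iii) says $h_n(k)-h_n(k-1)=h_{n-1}(k)$, which is Pascal's rule. For $n=1$ it says $(k+1)-k=1$.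

*Example ($(\mathbb P^1)^d$).* The rays are $\pm b_i$ and the cones are spanned by the sets containing no pair $\pm b_i$. Put $a_i=x_{b_i}+x_{-b_i}$. In $A(\Sigma)$ we have $x_{b_i}=x_{-b_i}=:x_i$ and $x_i^2=0$, so ${\rm Vol}=\frac1{d!}\deg(\sum_i a_ix_i)^d=\prod_i a_i$. Moreover ${\rm Ehr}=\prod_i(1+a_i)$: it is $M$-invariant, equals $1$ at $0$, has top part $\prod a_i$, and $D_{\pm b_i}{\rm Ehr}=\prod_{j\ne i}(1+a_j)$, which is the Ehrhart polynomial of the star $(\mathbb P^1)^{d-1}$ (the point, if $d=1$) composed with $\pi_{\pm b_i}$. Indeed $e_{-b_i}\mapsto0$ under $\pi_{b_i}$ by (1), and $e_{b_i}\mapsto0$ since $b_i^*$ vanishes at all $\pm b_j$ with $j\neq i$; the case of $-b_i$ is symmetric.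

## 4. Frobenius quotients and the exceptional isomorphism

Let ${\rm Sh}=\mathbb Q[T_v:v\in{\rm PL}(\Sigma)]$ be the algebra of shift operators, $(T_vf)(u)=f(u+v)$, so that $D_\rho=1-T_{-e_\rho}$, and let ${\rm Diff}=\mathbb Q[\partial_\rho:\rho\in\Sigma(1)]$. For polynomial functions $f,g$ put
$$\mathbb QK_f={\rm Sh}/{\rm Ann}(f),\qquad \mathbb QA_g={\rm Diff}/{\rm Ann}(g).$$
Let $\zeta:{\rm Diff}\to{\rm Sh}$ be the $\mathbb Q$-algebra map with $\partial_\rho\mapsto D_\rho$. The exceptional isomorphism *exists* if $\zeta$ descends to an isomorphism $\mathbb QA_{{\rm Vol}_\Sigma}\cong\mathbb QK_{{\rm Ehr}_\Sigma}$. Note that $\zeta(\partial_m)=L_m$.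

*Example ($\mathbb P^n$).* All $\partial_j$ act on ${\rm Vol}=k^n/n!$ as $d/dk$, so $\mathbb QA_{\rm Vol}=\mathbb Q[\partial]/(\partial^{n+1})$. All $D_j$ act on functions of $k$ as the backward difference $\nabla$, and $T_{-e_j}=1-\nabla$. Since $\nabla^nh_n=1$ and $\nabla^{n+1}h_n=0$, we get $\mathbb QK_{\rm Ehr}=\mathbb Q[\nabla]/(\nabla^{n+1})$. So $\zeta$ induces $\partial\mapsto\nabla$, an isomorphism.

*Example (a fan without it).* Take the fan with rays $b_1,b_1+b_2,b_2,-b_1-b_2$ of Section 2; Proposition 2 below shows that it is Ehrhart. By (iii), $(D_\rho{\rm Ehr})(0)={\rm Ehr}_{\Sigma^\rho}(0)=1$ for every ray. So for $m=b_1^*$,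
$$(L_m{\rm Ehr})(0)=\Big\langle m,\sum_\rho u_\rho\Big\rangle=\langle b_1^*,b_1+b_2\rangle=1\ne0,$$
while $\partial_m{\rm Vol}=0$ by (2). Hence $\zeta$ does not descend.

This example contains the basic test. For every Ehrhart fan,
$$\text{if the exceptional isomorphism exists, then }L_m{\rm Ehr}_\Sigma=0\text{ for all }m\in M,\tag{4}$$
because $\partial_m\in{\rm Ann}({\rm Vol}_\Sigma)$ by (2) and $\zeta(\partial_m)=L_m$. For $(\mathbb P^1)^d$ the test is passed: $L_{b_i^*}=D_{b_i}-D_{-b_i}$ plus nothing else, and the two differences of $\prod_j(1+a_j)$ agree.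

## 5. Mixed differences of the Ehrhart polynomial at the origin

The next lemma makes $L_m{\rm Ehr}_\Sigma$ computable: it gives all squarefree mixed differences at the origin.

**Lemma 1.** Let $\Sigma$ be an Ehrhart fan. (1a) If $S$ is a set of rays not spanning a cone, then $\prod_{\rho\in S}D_\rho{\rm Ehr}_\Sigma=0$. (1b) For every cone $\tau$, $(D_\tau{\rm Ehr}_\Sigma)(0)=1$; and $D_\sigma{\rm Ehr}_\Sigma\equiv1$ for $\sigma$ maximal.

*Proof.* Induction on $d$; for $d=0$ the only set of rays is empty and ${\rm Ehr}=1$. Let $d\ge1$. For a function $g$ on ${\rm PL}(\Sigma^\rho)/M^\rho$ and $\rho'\ne\rho$, (1) gives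
$$D_{\rho'}(g\circ\pi_\rho)=\begin{cases}(D_{\bar\rho'}g)\circ\pi_\rho&\rho'\text{ adjacent to }\rho,\\0&\text{otherwise.}\end{cases}\tag{5}$$

(1a) $S$ is nonempty, as $\emptyset$ spans the cone $0$. Pick $\rho\in S$. Then $S\ne\{\rho\}$, as $\rho$ spans a cone. If some $\rho'\in S\setminus\{\rho\}$ is not adjacent to $\rho$, then $D_{\rho'}D_\rho{\rm Ehr}_\Sigma=D_{\rho'}({\rm Ehr}_{\Sigma^\rho}\circ\pi_\rho)=0$ by (iii) and (5). (This covers $\Sigma^\rho=\{0\}$, when no ray is adjacent to $\rho$.) Otherwise all members of $S\setminus\{\rho\}$ are adjacent to $\rho$. Their images do not span a cone of $\Sigma^\rho$: such a cone would be the image of a cone $\sigma\ni\rho$ with $\sigma(1)=S$. So by (iii), (5) and induction $\prod_SD_\rho{\rm Ehr}_\Sigma=\big(\prod_{S\setminus\{\rho\}}D_{\bar\rho'}{\rm Ehr}_{\Sigma^\rho}\big)\circ\pi_\rho=0$.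

(1b) For $\tau=0$ this is ${\rm Ehr}_\Sigma(0)=1$. Otherwise pick $\rho\in\tau(1)$ and let $\bar\tau$ be the image of $\tau$ in $\Sigma^\rho$. By (iii) and (5), $D_\tau{\rm Ehr}_\Sigma=(D_{\bar\tau}{\rm Ehr}_{\Sigma^\rho})\circ\pi_\rho$. At $0$ this is $1$ by induction. If $\tau$ is maximal in $\Sigma$, then $\bar\tau$ is maximal in $\Sigma^\rho$, and the function is constantly $1$ by induction. $\square$

**Consequence: one vector per cone.** For a cone $\tau$ put
$$B_\tau=\sum_{\rho'\sim\tau}u_{\rho'}-\sum_{\rho\in\tau(1)}\big((D_\tau{\rm Ehr}_\Sigma)(-e_\rho)-1\big)u_\rho\ \in N_{\mathbb Q}.$$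
Then for all $m\in M$ and $\tau\in\Sigma$
$$(L_mD_\tau{\rm Ehr}_\Sigma)(0)=\langle m,B_\tau\rangle .\tag{6}$$
Indeed the left side is $\sum_\rho\langle m,u_\rho\rangle(D_\rho D_\tau{\rm Ehr}_\Sigma)(0)$. If $\rho\sim\tau$, then $D_\rho D_\tau=D_{\rho+\tau}$, with value $1$ by (1b). If $\rho\notin\tau(1)$ and $\rho\not\sim\tau$, then $\tau(1)\cup\{\rho\}$ spans no cone and the value is $0$ by (1a). If $\rho\in\tau(1)$, the definition of $D_\rho$ and (1b) give $(D_\rho D_\tau{\rm Ehr}_\Sigma)(0)=1-(D_\tau{\rm Ehr}_\Sigma)(-e_\rho)$.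

Condition 4 of Theorem B says precisely that $B_\tau=0$ whenever $\dim\tau\le d-2$. Note also that (4) and (6) reprove (a): if the exceptional isomorphism exists, then all $B_\tau=0$, so $\sum_{\rho'\sim\tau}u_{\rho'}\in{\rm span}(\tau)$ for every cone $\tau$.

## 6. Balancing settles dimension two and leaves one number per ray in dimension three

The natural approach to the converse is to show $L_m{\rm Ehr}_\Sigma=0$ by bounding its degree and checking the few remaining coefficients against balancing.

**Degree bound.** By Taylor's formula $T_{-e_\rho}=\exp(-\partial_\rho)$ on polynomials, so $D_\rho=1-e^{-\partial_\rho}=\partial_\rho-\frac12\partial_\rho^2+\cdots$ and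
$$L_m{\rm Ehr}_\Sigma=\partial_m{\rm Ehr}_\Sigma-\tfrac12\sum_\rho\langle m,u_\rho\rangle\partial_\rho^2{\rm Ehr}_\Sigma+\cdots.$$
For fixed $u$ the polynomial $t\mapsto{\rm Ehr}_\Sigma(u+tm)$ is constant on $\mathbb Z$ by (i), hence constant, so
$$\partial_m{\rm Ehr}_\Sigma=0.\tag{7}$$
Therefore $\deg(L_m{\rm Ehr}_\Sigma)\le d-2$.

**Dimension 2.** $L_m{\rm Ehr}_\Sigma$ is constant, equal by (6) with $\tau=0$ to $\langle m,\sum_\rho u_\rho\rangle$. If the $1$-skeleton is balanced, it vanishes. This is condition 2 of Theorem B; Section 11 shows that with Poincaré duality it gives the exceptional isomorphism, which is (b).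

**Dimension 3.** Now $L_m{\rm Ehr}_\Sigma$ has degree at most $1$. Its value at $0$ is $\langle m,\sum_\rho u_\rho\rangle=0$ by balancing. Its differences $D_\rho L_m{\rm Ehr}_\Sigma$ are constants, equal to $\langle m,B_\rho\rangle$ by (6). With $\sum_{\rho'\sim\rho}u_{\rho'}=a_{\rho,\rho}u_\rho$ we get
$$B_\rho=\big(a_{\rho,\rho}+1-(D_\rho{\rm Ehr}_\Sigma)(-e_\rho)\big)\,u_\rho .\tag{8}$$
Here the argument stops. Balancing has put $B_\rho$ on the line through $u_\rho$ and has no more to say. To conclude we would need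
$$(D_\rho{\rm Ehr}_\Sigma)(-e_\rho)={\rm Ehr}_{\Sigma^\rho}(-\pi_\rho(e_\rho))=1+a_{\rho,\rho}\quad\text{for every ray }\rho .\tag{9}$$

So (9) is exactly what is missing, and we should look for a ray that violates it. Suppose $\rho=E$ has generator $w=b_1+b_2+b_3$, with adjacent rays $b_1,b_2,b_3$, as for the blow-up of a fixed point of a toric threefold. Then $a_{E,E}=1$, the star is the fan of $\mathbb P^2$, and, as Section 9 will verify, $\pi_E(e_E)=-1$ in $\mathbb Z\cong{\rm PL}(\Sigma^E)/M^E$. By (3) the left side of (9) is $\binom{1+2}{2}=3$, not $2$. What remains is to make all skeleta balanced. Blowing up one fixed point of $(\mathbb P^1)^3$ adds the single generator $w$ to a family with sum $0$, so it destroys $\sum_\rho u_\rho=0$. Blowing up all fixed points restores the symmetry.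

## 7. The fan $\Sigma_d$ and its balanced skeleta

Let $b_1,\dots,b_d$ be the standard basis of $\mathbb Z^d$, and for $\varepsilon\in\{\pm1\}^d$ let $w_\varepsilon=\sum_i\varepsilon_ib_i$. The maximal cones of the fan of $(\mathbb P^1)^d$ are ${\rm cone}(\varepsilon_1b_1,\dots,\varepsilon_db_d)$. Blowing up all torus-fixed points is the star subdivision of each of them at $w_\varepsilon$ (Cox–Little–Schenck, *Toric Varieties*, §3.3). The resulting fan $\Sigma_d$ has rays generated by the $\pm b_i$ and the $w_\varepsilon$, and cones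

* (α) ${\rm cone}(\varepsilon_ib_i:i\in I)$ with $|I|\le d-1$;
* (β) ${\rm cone}(w_\varepsilon,\ \varepsilon_ib_i:i\in I)$ with $|I|\le d-1$.

**Step 1: $\Sigma_d$ is a complete unimodular fan.** The purpose is to see this by hand. The collection is closed under faces. Every $x\in\mathbb R^d$ lies in the relative interior of exactly one of the cones: let $t=\min_i|x_i|$. If $t=0$, it is the cone (α) given by the support and signs of $x$. If $t>0$, then with $\varepsilon={\rm sign}(x)$ we have $x=tw_\varepsilon+\sum_i(|x_i|-t)\varepsilon_ib_i$, which lies in the interior of (β) with $I=\{i:|x_i|>t\}$. Conversely, a relative interior point $sw_\varepsilon+\sum_{i\in I}c_i\varepsilon_ib_i$ of a cone (β), with $s,c_i>0$ and $I\ne\{1,\dots,d\}$, has $\min|x_i|=s>0$, signs $\varepsilon$, and $I=\{i:|x_i|>s\}$; and a point of a cone (α) has $\min|x_i|=0$ as $|I|\le d-1$, while a relative interior point determines $I$ and the signs.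

Two cones $\sigma,\sigma'$ of the collection meet in a common face. Take $x$ in the relative interior of the convex set $\sigma\cap\sigma'$. The unique cone $\gamma$ of the collection with $x$ in its relative interior is a face of $\sigma$ and of $\sigma'$, because the faces of each belong to the collection and their relative interiors partition it. A face of $\sigma$ containing a relative interior point of a convex subset of $\sigma$ contains that subset, so $\sigma\cap\sigma'\subset\gamma\subset\sigma\cap\sigma'$.

So $\Sigma_d$ is a complete fan. It is pure, since each cone is a face of a cone (β) with $|I|=d-1$. Such a cone is generated by $w_\varepsilon$ and the $\varepsilon_ib_i$ with $i\ne j$, for some $j$; as $w_\varepsilon$ is congruent to $\varepsilon_jb_j$ modulo the others, the determinant is $\pm1$. Hence $\Sigma_d$ is unimodular.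

**Step 2: all skeleta are balanced.** We list, for each non-maximal cone $\tau$, the rays $\rho'\sim\tau$.

* *Type (α), $|I|\le d-2$.* They are $\pm b_j$ for $j\notin I$, with sum $0$, and $w_{\varepsilon'}$ for all $\varepsilon'$ extending $\varepsilon|_I$. In the sum of the latter the coordinates outside $I$ cancel, leaving $2^{d-|I|}\sum_{i\in I}\varepsilon_ib_i\in{\rm span}(\tau)$. For $I=\emptyset$ this says $\sum_\rho u_\rho=0$.
* *Type (α), $|I|=d-1$.* They are the two $w_{\varepsilon'}$ extending $\varepsilon|_I$, with sum $2\sum_{i\in I}\varepsilon_ib_i\in{\rm span}(\tau)$.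
* *Type (β), $|I|\le d-2$.* They are $\varepsilon_jb_j$ for $j\notin I$, with sum $w_\varepsilon-\sum_{i\in I}\varepsilon_ib_i\in{\rm span}(\tau)$.

So the $k$-skeleton of $\Sigma_d$ is balanced for all $1\le k\le d$.

## 8. Complete unimodular fans are Ehrhart with Poincaré duality

We use these textbook facts for a complete unimodular fan $\Sigma$ and its smooth complete toric variety $X=X_\Sigma$, where $D_\rho^X$ is the torus-invariant divisor of $\rho$:

* Jurkiewicz–Danilov: $x_\rho\mapsto[D_\rho^X]$ gives $A(\Sigma)\cong H^{2*}(X,\mathbb Q)$.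
* ${\rm div}(\chi^m)=\sum_\rho\langle m,u_\rho\rangle D^X_\rho$ for $m\in M$.
* $\chi(X,\mathcal O_X)=1$.
* $D_\rho^X$ is the smooth complete toric variety $X_{\Sigma^\rho}$. If $\rho'$ is adjacent to $\rho$, then $D_{\rho'}^X$ meets $D_\rho^X$ transversally in the torus-invariant divisor of $X_{\Sigma^\rho}$ for the ray $\bar\rho'$; for the other $\rho'\ne\rho$ the intersection is empty.
* Hirzebruch–Riemann–Roch: $\chi(X,\mathcal O(D))=\deg(e^{D}\,{\rm td}(X))$, where ${\rm td}(X)$ has degree-zero part $1$.

**Proposition 2.** Every complete unimodular fan $\Sigma$ is Ehrhart with Poincaré duality, and ${\rm Ehr}_\Sigma(\ell)=\chi(X,\mathcal O(D_\ell))$ with $D_\ell=\sum_\rho\ell(u_\rho)D_\rho^X$.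

*Proof.* For $\sigma$ maximal, $x_\sigma$ maps to the class of a transversal intersection in one point, so the degree map of $X$ satisfies $\deg(x_\sigma)=1$. Poincaré duality of $X$ gives Poincaré duality of $A(\Sigma)$.

For the Ehrhart property, use induction on $d$; for $d=0$, $X$ is a point and $\chi=1$. Let $d\ge1$ and put $f(\ell)=\chi(X,\mathcal O(D_\ell))$. By Hirzebruch–Riemann–Roch $f$ is a polynomial in the $x_\rho$ with degree-$d$ part $\frac1{d!}\deg(D_\ell^d)={\rm Vol}_\Sigma(\ell)$. This is not zero: for $\sigma$ maximal, $\prod_{\rho\in\sigma(1)}\partial_\rho{\rm Vol}_\Sigma=\deg(x_\sigma)=1$.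

Condition (i) holds since $D_{\ell+m}=D_\ell+{\rm div}(\chi^m)$. Condition (ii) holds since $f(0)=\chi(\mathcal O_X)=1$. For (iii), note that $\Sigma^\rho$ is complete and unimodular, hence Ehrhart by induction. The exact sequence
$$0\to\mathcal O(D_\ell-D_\rho^X)\to\mathcal O(D_\ell)\to\mathcal O(D_\ell)|_{D_\rho^X}\to0$$
gives $(D_\rho f)(\ell)=f(\ell)-f(\ell-e_\rho)=\chi(\mathcal O(D_\ell)|_{D_\rho^X})$. Choose $m$ with $\langle m,u_\rho\rangle=\ell(u_\rho)$. Then $\mathcal O(D_\ell)\cong\mathcal O(D_{\ell-m})$, and $D_\rho^X$ does not occur in $D_{\ell-m}$. So the restriction to $D_\rho^X=X_{\Sigma^\rho}$ is the line bundle of the divisor in which each $\bar\rho'$ (with $\rho'$ adjacent to $\rho$) has coefficient $(\ell-m)(u_{\rho'})$. These are the values of the function representing $\pi_\rho(\ell)$. Hence $(D_\rho f)(\ell)={\rm Ehr}_{\Sigma^\rho}(\pi_\rho(\ell))$. $\square$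

## 9. Proof of Theorem A: a second difference on $\mathbb P^{d-1}$

Let $d\ge3$. By Sections 7 and 8, $\Sigma=\Sigma_d$ is an Ehrhart fan of dimension $d$ with Poincaré duality and balanced skeleta. It remains to exclude the exceptional isomorphism. By (4) it is enough to find one $m$ with $L_m{\rm Ehr}_\Sigma\ne0$. We take $m=b_1^*$ and let $E$ be the ray of $w=(1,\dots,1)$. As $D_EL_m{\rm Ehr}_\Sigma=L_mH$ with $H:=D_E{\rm Ehr}_\Sigma={\rm Ehr}_{\Sigma^E}\circ\pi_E$, we show $L_mH\ne0$.

**Step 1: the star of $E$.** The purpose is to make $H$ explicit. The rays adjacent to $E$ are those of $b_1,\dots,b_d$, and $\Sigma^E$ has rays $\bar b_1,\dots,\bar b_d$ in $\mathbb Z^d/\mathbb Zw$, with $\sum_i\bar b_i=0$ and $\bar b_1,\dots,\bar b_{d-1}$ a basis. Any at most $d-1$ of them span a cone. So $\Sigma^E$ is the fan of $\mathbb P^{d-1}$. The sum of coordinates identifies ${\rm PL}(\Sigma^E)/M^E$ with $\mathbb Z$, and by (3), ${\rm Ehr}_{\Sigma^E}$ becomes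
$$h(k)=\binom{k+d-1}{d-1}.$$

**Step 2: the map $\pi_E$.** The purpose is to know how each difference acts on $H$. Write $e_{(u)}$ for the basis element of the ray with generator $u$.

* $\pi_E(e_{(b_i)})=1$ for each $i$, by (1).
* $\pi_E(e_E)=-1$: subtract $b_1^*$, for which $\langle b_1^*,w\rangle=1$; the values at $b_1,\dots,b_d$ become $-1,0,\dots,0$.
* $\pi_E(e_\rho)=0$ for every other ray, since it is not adjacent to $E$.

Hence, with $k=\pi_E(u)$,
$$D_{(b_i)}H=h(k)-h(k-1),\qquad D_EH=h(k)-h(k+1),\qquad D_\rho H=0\ \text{ for all other }\rho .$$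

**Step 3: evaluation.** The coefficients $\langle b_1^*,u_\rho\rangle$ that matter are $1$ for $E$, $1$ for $b_1$ and $0$ for $b_i$ with $i\ge2$. So
$$L_mH=\big(h(k)-h(k+1)\big)+\big(h(k)-h(k-1)\big)=\binom{k+d-2}{d-2}-\binom{k+d-1}{d-2}=-\binom{k+d-2}{d-3},$$
by Pascal's rule used twice. At $k=0$ this is $-(d-2)\ne0$ since $d\ge3$. So $L_m{\rm Ehr}_\Sigma\neq0$, and the exceptional isomorphism does not exist. $\blacksquare$

For $d=2$ the same computation has $h(k)=k+1$, whose second difference is $0$, in agreement with (b).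

## 10. The Chern character $A(\Sigma)\cong\mathbb QK_{{\rm Ehr}_\Sigma}$

From here on $\Sigma$ is an Ehrhart fan of dimension $d\ge1$ with Poincaré duality, and $A=A(\Sigma)$. The plan is to write $L_m$ as an element of the graded ring $A$, where its vanishing can be read off degree by degree.

**Step 1: a criterion for injectivity.** *Every nonzero ideal of $A$ contains $A^d$.* Let $f\ne0$ be in the ideal, with lowest homogeneous component $a\in A^k$. Choose $b\in A^{d-k}$ with $\deg(ab)\ne0$. Since $A^{>d}=0$, $fb=ab$, and this spans $A^d$. Consequently, a ring homomorphism from $A$ that does not kill $x_\sigma$ for some maximal $\sigma$ is injective, since its kernel does not contain $A^d$.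

**Step 2: shifts as power series in derivatives.** The purpose is to put both algebras inside one ring. The ring $\hat R=\mathbb Q[[\partial_\rho:\rho\in\Sigma(1)]]$ acts on polynomial functions, and $T_v=\exp(\partial_v)$ with $\partial_v=\sum_\rho x_\rho(v)\partial_\rho$, by Taylor's formula. In $\hat R$,
$$D_\rho=1-e^{-\partial_\rho}=\partial_\rho U_\rho,\tag{10}$$
where $U_\rho$ is a unit with constant term $1$. Let $\mathfrak m\subset\hat R$ be the maximal ideal and $J={\rm Ann}_{\hat R}({\rm Ehr}_\Sigma)$. As ${\rm Ehr}_\Sigma$ has degree $d$, $\mathfrak m^{d+1}\subset J$. Since $\partial_\rho=-\log(1-D_\rho)\equiv\sum_{n=1}^dD_\rho^n/n$ modulo $\mathfrak m^{d+1}$, the $D_\rho$ generate $\hat R/\mathfrak m^{d+1}$ as an algebra. Hence ${\rm Sh}\to\hat R/J$ is surjective. Its kernel is ${\rm Ann}_{\rm Sh}({\rm Ehr}_\Sigma)$, so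
$$\mathbb QK_{{\rm Ehr}_\Sigma}=\hat R/J,\quad\text{generated as an algebra by the }D_\rho .\tag{11}$$

**Step 3: the isomorphism.** *The assignment $x_\rho\mapsto\partial_\rho$ induces a ring isomorphism ${\rm ch}:A\to\hat R/J$.*

It is well defined. If $S$ spans no cone, then $\prod_S\partial_\rho{\rm Ehr}_\Sigma=\prod_SU_\rho^{-1}\prod_SD_\rho{\rm Ehr}_\Sigma=0$ by (10) and (1a). And $\partial_m{\rm Ehr}_\Sigma=0$ by (7). It is surjective, as polynomials in the $\partial_\rho$ exhaust $\hat R/\mathfrak m^{d+1}$. For $\sigma$ maximal, (1b) gives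
$${\rm ch}(x_\sigma){\rm Ehr}_\Sigma=\prod_{\rho\in\sigma(1)}U_\rho^{-1}\,D_\sigma{\rm Ehr}_\Sigma=\prod_{\rho\in\sigma(1)}U_\rho^{-1}\cdot1=1\ne0,\tag{12}$$
so ${\rm ch}$ is injective by Step 1.

**Step 4: $L_m$ in the Chow ring.** Since ${\rm ch}^{-1}(D_\rho)=1-e^{-x_\rho}$ and $\langle m,p_1\rangle=\sum_\rho\langle m,u_\rho\rangle x_\rho=0$ in $A$,
$${\rm ch}^{-1}(L_m)=\sum_\rho\langle m,u_\rho\rangle(1-e^{-x_\rho})=\sum_{k=2}^d\frac{(-1)^{k-1}}{k!}\langle m,p_k\rangle .\tag{13}$$

**Step 5: the annihilator of the volume.** The purpose is to know what $\zeta$ must respect. Let $P$ be homogeneous of degree $k\le d$. Differentiating,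
$$P(\partial){\rm Vol}_\Sigma(u)=\frac1{(d-k)!}\deg\Big(P(x)\big(\textstyle\sum_\rho x_\rho(u)x_\rho\big)^{d-k}\Big).$$
The $(d-k)$-th powers of the forms $\sum_\rho x_\rho(u)x_\rho$ with $u\in{\rm PL}(\Sigma)$ span $A^{d-k}$: for $j\ge1$ and variables $y_1,\dots,y_j$ among the $x_\rho$ (repetitions allowed), $j!\,y_1\cdots y_j=\sum_{S\subset\{1,\dots,j\}}(-1)^{j-|S|}\big(\sum_{i\in S}y_i\big)^j$; for $j=0$ there is nothing to do. So by perfectness of the pairing, $P(\partial){\rm Vol}_\Sigma=0$ if and only if $P(x)=0$ in $A$. For $k>d$ both hold. Since ${\rm Vol}_\Sigma$ is homogeneous, ${\rm Ann}({\rm Vol}_\Sigma)$ is a homogeneous ideal. Therefore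
$$\mathbb QA_{{\rm Vol}_\Sigma}=A,\tag{14}$$
and ${\rm Ann}({\rm Vol}_\Sigma)$ is generated by the monomials $\prod_S\partial_\rho$ with $S$ spanning no cone, together with the $\partial_m$, $m\in M$.

The maps ${\rm ch}$ and $\zeta$ should be kept apart. By (14) and (11), ${\rm ch}$ always identifies $\mathbb QA_{{\rm Vol}_\Sigma}$ with $\mathbb QK_{{\rm Ehr}_\Sigma}$, but it sends $\partial_\rho$ to the class of $\partial_\rho=-\log(1-D_\rho)$. The exceptional isomorphism would send it to $D_\rho$.

## 11. Proof of Theorem B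

**Step 1: 1⇔2.** The implication 1⇒2 is (4). Conversely assume 2. By Step 5 of Section 10, $\zeta$ maps the generators of ${\rm Ann}({\rm Vol}_\Sigma)$ into ${\rm Ann}({\rm Ehr}_\Sigma)$: the monomials by (1a), and the $\partial_m$ by 2. So $\zeta$ induces a ring map $A=\mathbb QA_{{\rm Vol}_\Sigma}\to\mathbb QK_{{\rm Ehr}_\Sigma}$, $x_\rho\mapsto D_\rho$. It is surjective by (11). For $\sigma$ maximal, $x_\sigma\mapsto D_\sigma$ and $D_\sigma{\rm Ehr}_\Sigma=1\ne0$, so it is injective by Step 1 of Section 10.

**Step 2: 2⇔3.** The condition $L_m{\rm Ehr}_\Sigma=0$ means that $L_m$ is zero in $\hat R/J$, hence that ${\rm ch}^{-1}(L_m)=0$. The terms of (13) lie in different degrees of the graded ring $A$. So 2 holds if and only if $\langle m,p_k\rangle=0$ for all $m\in M$ and $2\le k\le d$, that is, $p_k=0$ for $2\le k\le d$.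

**Step 3: 3⇔5 for $d\ge2$.** The purpose is to trade the top class $p_d$ for $\sum_\rho u_\rho$. Let $\epsilon:\hat R/J\to\mathbb Q$, $P\mapsto(P{\rm Ehr}_\Sigma)(0)$. By (12), $\epsilon({\rm ch}(x_\sigma))=1=\deg(x_\sigma)$ for $\sigma$ maximal; as $A^d$ is one-dimensional, $\epsilon\circ{\rm ch}=\deg$ on $A^d$. By (1b), $\epsilon(L_m)=\sum_\rho\langle m,u_\rho\rangle(D_\rho{\rm Ehr}_\Sigma)(0)=\langle m,\sum_\rho u_\rho\rangle$. If $p_k=0$ for $2\le k\le d-1$, only the term $k=d$ of (13) remains, and applying $\epsilon\circ{\rm ch}$ gives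
$$\Big\langle m,\sum_\rho u_\rho\Big\rangle=\frac{(-1)^{d-1}}{d!}\deg\langle m,p_d\rangle\qquad\text{for all }m\in M .$$
So, under this assumption, $p_d=0$ if and only if $\sum_\rho u_\rho=0$. This is 3⇔5.

**Step 4: the $D_\tau$ span $\hat R/J$.** This prepares 2⇔4. First, the $x_\tau$, $\tau\in\Sigma$, span $A$. A monomial that is nonzero in $A$ has as support the rays of a cone $\tau$. If the exponent of some $\rho\in\tau(1)$ exceeds $1$, choose by unimodularity $m\in M$ with $\langle m,u_\rho\rangle=1$ and $\langle m,u_{\rho'}\rangle=0$ for the other $\rho'\in\tau(1)$, and replace one factor $x_\rho$ by $-\sum_{\rho'\notin\tau(1)}\langle m,u_{\rho'}\rangle x_{\rho'}$. Every resulting monomial has the same degree and strictly larger support. The size of the support is at most the degree, so the process ends, with squarefree monomials $x_\tau$.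

Next, ${\rm ch}^{-1}(D_\tau)=\prod_{\rho\in\tau(1)}(1-e^{-x_\rho})=x_\tau+(\text{terms of higher degree})$. By descending induction on $k$, the elements ${\rm ch}^{-1}(D_\tau)$ with $\dim\tau\ge k$ span $A^{\ge k}$. For $k=0$ this is the claim.

**Step 5: a nondegenerate form.** The form $(P,Q)\mapsto(PQ\,{\rm Ehr}_\Sigma)(0)$ on $\hat R/J$ is nondegenerate. If it vanishes for a fixed $P$ and all $Q$, then all derivatives of the polynomial $P\,{\rm Ehr}_\Sigma$ vanish at $0$, so $P\,{\rm Ehr}_\Sigma=0$ and $P\in J$.

**Step 6: 2⇔4.** By Steps 4 and 5, condition 2 holds if and only if $(L_mD_\tau{\rm Ehr}_\Sigma)(0)=0$ for all $m\in M$ and all $\tau\in\Sigma$. By (6) this says that $B_\tau=0$ for all $\tau$, which is the equation in 4 for all cones. For $\dim\tau\ge d-1$ it holds automatically: by (13), ${\rm ch}^{-1}(L_mD_\tau)\in A^{\ge2}\cdot A^{\ge d-1}=0$, so $\langle m,B_\tau\rangle=0$ for all $m$. Only the cones with $\dim\tau\le d-2$ impose a condition, and 2⇔4 follows.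

**Step 7: the case of balanced skeleta.** Suppose all skeleta are balanced. The generators of the rays of $\tau$ are linearly independent, so the $a_{\tau,\rho}$ are well defined. For $\tau=0$ the equation in 4 is $\sum_\rho u_\rho=0$, which is part of balancing. For $1\le\dim\tau\le d-2$ comparing coefficients turns it into $(D_\tau{\rm Ehr}_\Sigma)(-e_\rho)=1+a_{\tau,\rho}$ for all $\rho\in\tau(1)$. For $d\le2$ no such $\tau$ exists, so the exceptional isomorphism exists; this recovers (b). For $d\ge3$, Theorem A provides balanced fans without it. For $d=3$, condition 5 consists of $\sum_\rho u_\rho=0$, which is given, and $p_2=0$. $\blacksquare$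

## 12. The fan $\Sigma_3$ measured by Theorem B

The fan $\Sigma_3$ has $6+8=14$ rays, and $L_mH$ in Section 9 is the constant $-1$. Let us check this against conditions 4 and 5.

**Condition 4 at $\tau=E$.** From $b_1+b_2+b_3=w$ we get $a_{E,E}=1$. On the other side $(D_E{\rm Ehr})(-e_E)=h(-\pi_E(e_E))=h(1)=\binom32=3\ne2$. So $B_E=(1+1-3)w=-w$, and $\langle b_1^*,B_E\rangle=-1$, as it should be.

**Condition 5.** Multiply $p_2$ by $x_E$; only $E$ and the rays adjacent to it contribute:
$$x_E\,p_2=\deg(x_E^3)\,w+\sum_{i=1}^3\deg(x_{b_i}^2x_E)\,b_i ,$$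
identifying $A^3$ with $\mathbb Q$ by $\deg$. The linear relation of $b_1^*-b_2^*$ times $x_E$ gives $x_Ex_{b_1}=x_Ex_{b_2}$, so $x_Ex_{b_1}^2=x_Ex_{b_1}x_{b_2}$, of degree $1$; likewise for $b_2,b_3$. The relation of $b_1^*$ times $x_E$ gives $x_E^2=-x_Ex_{b_1}$, so $x_E^3=x_Ex_{b_1}^2$, of degree $1$. Hence $x_Ep_2=w+w=2w\ne0$, and $p_2\ne0$.

**The stars of $\Sigma_3$.** All proper star fans of $\Sigma_3$ do admit the exceptional isomorphism. The stars are complete and unimodular, hence Ehrhart with Poincaré duality by Proposition 2. In dimension $1$ condition 3 of Theorem B is empty. In dimension $2$ the star of a ray $\rho$ has balanced $1$-skeleton, because $\sum_{\rho'\sim\rho}u_{\rho'}\in{\rm span}(u_\rho)$ becomes $0$ in $N/\mathbb Zu_\rho$; with $d=2$ condition 5 then holds. For the fan $\{0\}$ both algebras are $\mathbb Q$.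

So the failure is not inherited from the stars, and (5) shows why the stars cannot see it. For $m\in M^\rho=u_\rho^\perp$ the operator $L_m$ does not involve $D_\rho$, so
$$D_\rho L_m{\rm Ehr}_\Sigma=L_m({\rm Ehr}_{\Sigma^\rho}\circ\pi_\rho)=(L_m{\rm Ehr}_{\Sigma^\rho})\circ\pi_\rho ,$$
where $L_m$ on the right is the operator of $\Sigma^\rho$. The star of $\rho$ therefore tests only the $m$ orthogonal to $u_\rho$. For $\rho=E$ the obstruction $B_E=-w$ is a multiple of $u_E$ itself, and every such $m$ vanishes on it.
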